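# Stars and middle families: intersecting families of subspaces under the measure $\mu_\sigma$

## Subspaces, Gaussian binomials, and the measure $\mu_\sigma$

Throughout, $q$ is a fixed prime power, $V=\mathbb F_q^n$, and $\Omega_n$ is the set of all subspaces of $V$. A *point* is a $1$-dimensional subspace, and a *$k$-space* is a $k$-dimensional one.

**Definition 1 ($q$-numbers and Gaussian binomials).** For real $\lambda$ put $[\lambda]=\frac{q^\lambda-1}{q-1}$. For integers $0\le k\le n$ put $\binom nk_q=\frac{[n]!}{[k]!\,[n-k]!}$ with $[n]!=\prod_{j=1}^n[j]$. Put $\binom nk_q=0$ if $k<0$ or $k>n$.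

Example: for $q=2$ we have $[1]=1$, $[2]=3$, $[3]=7$, $[4]=15$, $[\tfrac12]=\sqrt2-1$, and $\binom42_2=\frac{15\cdot 7}{3\cdot 1}=35$.

We use the following textbook facts.

- The number of $k$-spaces in $V$ is $\binom nk_q=\binom n{n-k}_q$. In particular a $d$-space has $[d]$ points.
- Passing to a quotient, the number of $k$-spaces containing a given $t$-space is $\binom{n-t}{k-t}_q$. For a point this is $\binom{n-1}{k-1}_q=\frac{[k]}{[n]}\binom nk_q$.
- Pascal's rule: $\binom nk_q=\binom{n-1}{k-1}_q+q^k\binom{n-1}k_q$. Hence the number of $k$-spaces *not* containing a given point is $q^k\binom{n-1}k_q$.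
- The $q$-binomial theorem: $(-\sigma;q)_n:=\prod_{j=0}^{n-1}(1+\sigma q^j)=\sum_{k=0}^n\binom nk_q\sigma^kq^{\binom k2}$.

**Definition 2 (the measure).** For real $\sigma>0$ put
$$\phi(k)=\phi_{\sigma,n}(k)=\frac{\sigma^kq^{\binom k2}}{(-\sigma;q)_n},\qquad \mu_\sigma(U)=\sum_{x\in U}\phi(\dim x)\quad(U\subset\Omega_n).$$
By the $q$-binomial theorem, $\mu_\sigma$ is a probability measure on $\Omega_n$.

Example, $n=2$: the zero space, the $q+1$ points together, and the space $V$ have masses $1$, $(q+1)\sigma$, $q\sigma^2$, each divided by $(1+\sigma)(1+q\sigma)=1+(q+1)\sigma+q\sigma^2$.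

**Definition 3 (intersecting).** A family $U\subset\Omega_n$ is *intersecting* if $x\cap y\ne0$ for all $x,y\in U$. Taking $x=y=0$ shows that $0\notin U$.

Examples. All subspaces of dimension $>n/2$ form an intersecting family, by the dimension formula. For $n\ge5$ fix a $3$-space $Z$: the family of all $x$ with $\dim(x\cap Z)\ge2$ is intersecting, since two $2$-dimensional subspaces of $Z$ meet. It contains $2$-spaces, and its members have no common point.

**Definition 4 (star).** The *star* of a point $y$ is $\mathrm{St}(y)=\{x\in\Omega_n:y\subset x\}$. It is intersecting. Its measure is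
$$\frac{1}{(-\sigma;q)_n}\sum_{k=1}^n\binom{n-1}{k-1}_q\sigma^kq^{\binom k2}=\frac{\sigma}{(-\sigma;q)_n}\sum_{i=0}^{n-1}\binom{n-1}i_q(\sigma q)^iq^{\binom i2}=\frac{\sigma(-\sigma q;q)_{n-1}}{(1+\sigma)(-\sigma q;q)_{n-1}}=\frac\sigma{1+\sigma},$$
where we put $k=i+1$ and used $\binom{i+1}2=\binom i2+i$.

Example, $n=2$: $\mathrm{St}(y)=\{y,V\}$ has measure $\frac{\sigma+q\sigma^2}{(1+\sigma)(1+q\sigma)}=\frac\sigma{1+\sigma}$.

**Definition 5 (level masses).** Write $U_k=\{x\in U:\dim x=k\}$ and put

- $w_k=\binom nk_q\phi(k)$, the mass of all $k$-spaces ($0\le k\le n$);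
- $S_k=\binom{n-1}{k-1}_q\phi(k)$, the mass of the $k$-spaces in a star ($1\le k\le n$), so that $S:=\sum_{k=1}^nS_k=\frac\sigma{1+\sigma}$;
- $H_m=w_m-S_m=q^m\binom{n-1}m_q\phi(m)$, the mass of the $m$-spaces outside a star ($1\le m\le n$). Note $H_n=0$.

Example, $n=3$, with $D=(1+\sigma)(1+\sigma q)(1+\sigma q^2)$: 
$$S_1=\tfrac{\sigma}{D},\quad S_2=\tfrac{(q+1)q\sigma^2}{D},\quad S_3=\tfrac{q^3\sigma^3}{D},\qquad H_1=\tfrac{(q^2+q)\sigma}{D},\quad H_2=\tfrac{q^3\sigma^2}{D},\quad H_3=0.$$

## For which $\sigma$ does a star have the largest measure?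

How large can $\mu_\sigma(U)$ be if $U$ is intersecting? The measure of a star, $\frac\sigma{1+\sigma}$, is one natural candidate. If $\sigma$ is large, most of the mass lies on spaces of dimension above $n/2$, which all meet each other, and stars cannot win. So we ask how large $\sigma$ may be with stars still optimal.

Tanaka and Tokushige, in "Extremal problems for intersecting families of subspaces with a measure" (arXiv:2404.17385, 2024), prove in their Theorem 1 that if $\sigma\le q^{-2\lfloor\frac{n-1}2\rfloor-1}$ then $\mu_\sigma(U)\le\frac\sigma{1+\sigma}$ for intersecting $U$, and that if the inequality on $\sigma$ is strict, then equality forces $U$ to be a star. That bound on $\sigma$ is $q^{-n}$ for $n$ odd and $q^{-(n-1)}$ for $n$ even. The same paper is the source of a conjecture on a much larger range, and that conjecture is true: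

**Theorem 1.** For every $0<p<\frac12$ there is $n_0$, depending only on $p$, such that for all $n>n_0$, with $\sigma=\frac{[pn]}{[n]-[pn]}$, every intersecting $U\subset\Omega_n$ satisfies
$$\mu_\sigma(U)\le\frac\sigma{1+\sigma},$$
with equality if and only if $U=\mathrm{St}(y)$ for some point $y$.

The choice of $\sigma$ is natural: it gives $\frac{\sigma}{1+\sigma}=\frac{[pn]}{[n]}$. When $k=pn$ is an integer, this is the proportion of $k$-spaces that contain a given point.

We also answer the question for every $\sigma>0$ once $n$ is large; this is Theorem 2 below. It shows that stars stop being optimal at $\sigma=q^{-n/2-\sqrt n+O(1)}$.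

## Dimensions two, three and four by hand

**$n=2$.** Two different points meet in $0$, so an intersecting family is contained in $\{y,V\}=\mathrm{St}(y)$ for some point $y$. Stars are the only optimal families, for every $\sigma$.

**$n=3$.** If $U$ contains a point $y$, every member of $U$ meets $y$, hence contains it, and $U\subset\mathrm{St}(y)$. If $U$ contains no point, $U$ consists of spaces of dimension $2$ and $3$, and all of these pairwise meet. So the maximum is the larger of $S$ and $w_2+w_3$. Now
$$(w_2+w_3)-S=H_2-S_1=\frac{\sigma(q^3\sigma-1)}D .$$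
Stars are optimal exactly when $\sigma\le q^{-3}$.

This already shows that Theorem 1 needs some $n_0$. Take $q=2$, $n=3$, $p=\frac13$. Then $\sigma=\frac{[1]}{[3]-[1]}=\frac16>\frac18$. Here $D=\frac76\cdot\frac86\cdot\frac{10}6=\frac{560}{216}$. The spaces of dimension at least $2$ have measure
$$\frac{7\cdot2\cdot\frac1{36}+8\cdot\frac1{216}}{D}=\frac{92}{560}=\frac{23}{140},$$
which beats $S=\frac17=\frac{20}{140}$.

**$n=4$.** Here we need one published result, used again later (but not in the proof of Theorem 1).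

**EKR** (P. Frankl and R. M. Wilson, *The Erdős–Ko–Rado theorem for vector spaces*, J. Combin. Theory Ser. A 43 (1986), case $t=1$). *If $n\ge2k$, an intersecting family of $k$-subspaces of $\mathbb F_q^n$ has at most $\binom{n-1}{k-1}_q$ members.*

If $U$ contains a point, $U$ lies in a star. Otherwise all dimensions are at least $2$, and EKR for $k=2$ gives $\mu_\sigma(U)\le S_2+w_3+w_4$. This value is attained by the $2$-spaces through a point together with all spaces of dimension $3$ and $4$. The difference to the star is $(S_2+w_3+w_4)-S=H_3-S_1$. Since $H_3=q^3\cdot\sigma^3q^3/(-\sigma;q)_4$ and $S_1=\sigma/(-\sigma;q)_4$, stars are optimal exactly when $\sigma^2q^6\le1$, that is, $\sigma\le q^{-3}$.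

For $n\ge5$ there are families of neither kind: the second example after Definition 3 contains $2$-spaces, which have dimension below $n/2$, and lies in no star. The difficulty is to control these.

## Bounding level by level, and the factor $q^j$ that spoils it

The first idea is to bound each $|U_k|$ separately. For $1\le k\le n/2$, EKR gives $|U_k|\phi(k)\le S_k$, exactly what a star has. For $k>n/2$ all $k$-spaces together are intersecting, so the best bound for a single level is $w_k=S_k+H_k$. Summing,
$$\mu_\sigma(U)\le S+\sum_{n/2<m<n}H_m .$$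
For $n\ge3$ the last sum is positive, so this never proves $\mu_\sigma(U)\le S$.

The second idea is to treat levels $j$ and $n-j$ together, for $1\le j<n/2$. Join a $j$-space to an $(n-j)$-space when they meet in $0$. This is a bipartite graph with both sides of size $\binom nj_q$. It is regular, since by symmetry each space has the same number of complements as any other space of the same dimension, and the two sides are equal in size. The set $U_j\cup U_{n-j}$ contains no edge, which forces $|U_j|+|U_{n-j}|\le\binom nj_q$. (We repeat this argument in full when we use it in the proof of Theorem 2.) Combine this with $|U_j|\le\binom{n-1}{j-1}_q$. If $\phi(j)\ge\phi(n-j)$, the largest value of $|U_j|\phi(j)+|U_{n-j}|\phi(n-j)$ that the two inequalities allow is at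
$$|U_j|=\binom{n-1}{j-1}_q,\qquad |U_{n-j}|=\binom nj_q-\binom{n-1}{j-1}_q=q^j\binom{n-1}j_q .$$
A star has only $\binom{n-1}{n-j-1}_q=\binom{n-1}j_q$ spaces on level $n-j$. So the bound overshoots the star by $(q^j-1)S_{n-j}$. For subsets of a finite set, Pascal's rule has $1$ in place of $q^j$ and there would be no excess. For subspaces the method stops exactly here: the two inequalities are each sharp, but not simultaneously.

What is missing is a *trade-off*: how much of the star must $U$ give up on level $j$ in order to contain a space outside the star on level $n-j$? The answer is drastic. If $U$ contains a single $x\not\supset y$, then on **every** level $j\le n-\dim x$ at least a quarter of the star of $y$ is destroyed, because a generic $j$-space through $y$ misses $x$. And the mass that could be gained on level $n-j$, compared with the star's mass on level $j$, turns out to be given by an exact power of $q$. The next section makes this precise.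

## The price of leaving a star

We begin with elementary estimates, each valid for every $q$.

**Lemma 1.**
(a) For integers $0\le a\le b$ with $b>0$, $[a]/[b]\le q^{a-b}$. Also $[a]<q^a$ for integers $a\ge0$.
(b) $\kappa:=\prod_{i\ge1}(1-q^{-i})\ge\frac14$.
(c) $q^{k(n-k)}\le\binom nk_q\le4q^{k(n-k)}$ for $0\le k\le n$.

*Proof.* (a) The first claim reads $q^b(q^a-1)\le q^a(q^b-1)$, i.e. $q^a\le q^b$. The second holds since $q-1\ge1$ and so $[a]\le q^a-1$.

(b) Put $x=1/q\le\frac12$. Since $\prod_{i\ge2}(1-x^i)\ge1-\sum_{i\ge2}x^i=1-\frac{x^2}{1-x}$, we get $\kappa\ge(1-x)\bigl(1-\frac{x^2}{1-x}\bigr)=1-x-x^2\ge\frac14$.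

(c) We have $\binom nk_q=\prod_{i=1}^k\frac{q^{n-k+i}-1}{q^i-1}=q^{k(n-k)}\prod_{i=1}^k\frac{1-q^{-(n-k+i)}}{1-q^{-i}}$. Every factor in the last product is at least $1$, and the product is at most $1/\prod_{i=1}^k(1-q^{-i})\le1/\kappa\le4$. $\square$

**Definition 6 (the parameters $s$ and $k^*$).** Given $\sigma>0$, define real numbers $s$ and $k^*$ by
$$\sigma=q^{-n/2-s},\qquad k^*=\frac n2-s-\frac12 .$$
Large $s$ means small $\sigma$. Example: for $n=3$, $\sigma=q^{-3}$ we get $s=\frac32$ and $k^*=-\frac12$.

**Lemma 2 (exchange rate).** For $1\le j\le n-1$,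
$$\frac{\phi(n-j)}{\phi(j)}=\bigl(\sigma q^{(n-1)/2}\bigr)^{n-2j},\qquad \frac{H_{n-j}}{S_j}=q^{\,n/2-s(n-2j)} .\tag{1}$$
The first formula also holds for $j=0$.

*Proof.* We have $\binom{n-j}2-\binom j2=\frac{(n-j)^2-j^2-(n-2j)}2=\frac{(n-2j)(n-1)}2$, which gives the first formula. Next, $H_{n-j}=q^{n-j}\binom{n-1}{n-j}_q\phi(n-j)$ and $\binom{n-1}{n-j}_q=\binom{n-1}{j-1}_q$, so $H_{n-j}/S_j=q^{n-j}\phi(n-j)/\phi(j)$. As $\sigma q^{(n-1)/2}=q^{-s-1/2}$, the exponent of $q$ is
$$(n-j)-\bigl(s+\tfrac12\bigr)(n-2j)=\frac{n+(n-2j)}2-\bigl(s+\tfrac12\bigr)(n-2j)=\frac n2-s(n-2j).\qquad\square$$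

Check with $n=3$, $j=1$: the rate is $q^{3/2-s}=q^3\sigma$, as found by hand.

**Lemma 3 (missing a fixed subspace).**
(a) Let $x$ be an $m$-dimensional subspace of an $N$-dimensional space, and let $j\ge0$ with $j+m\le N$. The number of $j$-spaces $z$ with $z\cap x=0$ is $q^{jm}\binom{N-m}j_q$. The proportion of such $z$ among all $j$-spaces is at least $\kappa$ and at least $1-q^{-(N-m-j)}$.
(b) Let $x\subset V$ have dimension $m$, let $y\not\subset x$ be a point, and let $1\le k\le n-m$. Among the $\binom{n-1}{k-1}_q$ $k$-spaces $z$ containing $y$, the proportion with $z\cap x=0$ is at least $\kappa$ and at least $1-q^{-(n-m-k)}$.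

*Proof.* (a) Count ordered bases of $z$. The first vector avoids $x$, the next avoids the span of $x$ and the first, and so on: there are $\prod_{i=0}^{j-1}(q^N-q^{m+i})$ choices. Each $z$ has $\prod_{i=0}^{j-1}(q^j-q^i)$ ordered bases. Since $q^N-q^{m+i}=q^m(q^{N-m}-q^i)$, the quotient is $q^{jm}\binom{N-m}j_q$. The number of all $j$-spaces is the same quotient with $m=0$, so the proportion is
$$\prod_{i=0}^{j-1}\frac{q^N-q^{m+i}}{q^N-q^i}=\prod_{i=0}^{j-1}\frac{1-q^{-(N-m-i)}}{1-q^{-(N-i)}}\ge\prod_{i=0}^{j-1}\bigl(1-q^{-(N-m-i)}\bigr).$$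
The exponents $N-m-i$ are distinct integers, all at least $E:=N-m-j+1\ge1$. So the product is at least $\kappa$. It is also at least $1-\sum_{e\ge E}q^{-e}=1-\frac{q^{1-E}}{q-1}\ge1-q^{1-E}=1-q^{-(N-m-j)}$.

(b) Pass to $V/y$, of dimension $n-1$. The image $\bar x$ of $x$ has dimension $m$, because $y\not\subset x$. The $k$-spaces $z\supset y$ correspond to the $(k-1)$-spaces $\bar z=z/y$. If $\bar z\cap\bar x=0$, then $z\cap x\subset y$, so $z\cap x\subset y\cap x=0$. Apply (a) with $N=n-1$ and $k-1$ in place of $j$: the condition is $k-1+m\le n-1$, and $N-m-(k-1)=n-m-k$. $\square$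

**Lemma 4 (loss against gain).** Let $U$ be intersecting, $y$ a point, and suppose some member of $U$ does not contain $y$. Let $m$ be the minimal dimension of such a member. Then $1\le m\le n-1$ and
$$\mu_\sigma(U)\le S-\kappa\sum_{j=1}^{n-m}S_j+\mu_\sigma(U\setminus\mathrm{St}(y)),\qquad \mu_\sigma(U\setminus\mathrm{St}(y))\le\sum_{j=1}^{n-m}H_{n-j}.\tag{2}$$

*Proof.* Since $0\notin U$ and $y\subset V$, we have $1\le m\le n-1$. Let $x\in U$ with $y\not\subset x$ and $\dim x=m$. For $1\le j\le n-m$, Lemma 3(b) says that at least $\kappa\binom{n-1}{j-1}_q$ of the $j$-spaces through $y$ meet $x$ in $0$. They are not in $U$. So $U\cap\mathrm{St}(y)$ has measure at most $S-\kappa\sum_{j=1}^{n-m}S_j$. The members of $U\setminus\mathrm{St}(y)$ avoid $y$ and have dimensions in $[m,n-1]$, so their mass is at most $\sum_{k=m}^{n-1}H_k=\sum_{j=1}^{n-m}H_{n-j}$. $\square$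

Combining the two parts of (2), leaving the star is a loss as soon as $H_{n-j}<\kappa S_j$ for all $1\le j\le n-m$. By (1) this is so when $s(n-2j)$ is a little more than $n/2$, that is, when $j$ is not too close to $n/2$. The trouble is confined to levels near the middle, so we must know how much mass lies there.

## The Gaussian profile of the level masses

**Lemma 5.** For all $0\le k\le n$,
$$w_k\ge q^{-5}q^{-(k-k^*)^2/2}.\tag{3}$$
If $-\frac12\le k^*\le n$, then also, for all $0\le k\le n$,
$$w_k\le q^{3}q^{-(k-k^*)^2/2}.\tag{4}$$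

*Proof.* Put
$$f(k)=k(n-k)-\Bigl(\frac n2+s\Bigr)k+\frac{k(k-1)}2=-\frac{k^2}2+k^*k=-\frac12(k-k^*)^2+\frac12k^{*2}.$$
By Lemma 1(c), $q^{f(k)}\le\binom nk_q\sigma^kq^{\binom k2}\le4q^{f(k)}$.

*Lower bound.* Summing the upper estimates,
$$(-\sigma;q)_n\le4q^{k^{*2}/2}\sum_{k\in\mathbb Z}q^{-(k-k^*)^2/2}.$$
The integers $k\ge k^*$ have distances from $k^*$ at least $0,1,2,\dots$ in order, and so do the integers $k<k^*$. Hence the sum is at most $2\sum_{i\ge0}q^{-i^2/2}\le2\sum_{i\ge0}2^{-i^2/2}$. The terms $i=0,\dots,3$ add up to less than $1+0.708+0.25+0.045$. For $i\ge4$ we have $i^2/2\ge2i$, so those terms add up to at most $\sum_{i\ge4}4^{-i}<0.006$. So $\sum_{i\ge0}2^{-i^2/2}<2.5$, and $(-\sigma;q)_n\le20\,q^{k^{*2}/2}\le q^5q^{k^{*2}/2}$, since $20<2^5$. Dividing $q^{f(k)}$ by this gives (3).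

*Upper bound.* If $-\frac12\le k^*\le n$, some integer $k_0\in[0,n]$ has $|k_0-k^*|\le\frac12$. Then $(-\sigma;q)_n\ge q^{f(k_0)}\ge q^{k^{*2}/2-1/8}$. Therefore $w_k\le4q^{1/8}q^{-(k-k^*)^2/2}\le q^3q^{-(k-k^*)^2/2}$. $\square$

Example: $n=3$, $q=2$, $\sigma=\frac18$, so $k^*=-\frac12$ and $f(k)=-\frac{k(k+1)}2$. The numbers $\binom3k_2\sigma^k2^{\binom k2}$ are $1,\frac78,\frac7{32},\frac1{64}$, and $2^{f(k)}$ is $1,\frac12,\frac18,\frac1{64}$. They agree within the factor $4$.

## Families of low dimension without a common point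

Lemma 4 needs a center $y$. If the low-dimensional part of $U$ has no common point, there is no center, but then that part is tiny. This is the last tool.

**Lemma 6.** Let $d<n/2$ be an integer, $g=n-2d$, and let $W$ be a nonempty intersecting family of subspaces of dimensions in $[1,d]$ with no point contained in all members. Then
$$|W_k|\le q^{2-g}\binom{n-1}{k-1}_q\qquad(1\le k\le d).$$

*Proof.* Let $t$ be the least dimension of a subspace that meets every member of $W$ nontrivially. It exists, since any member of $W$ is such a subspace. As $W\neq\emptyset$, $t\ge1$; as there is no common point, $t\ge2$. Fix such a subspace $r_0$ with $\dim r_0=t$.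

For a subspace $r$ put $W_k(r)=\{z\in W_k:r\subset z\}$. Let $1\le\dim r=i<t$. By minimality of $t$, some $x\in W$ has $x\cap r=0$. Every $z\in W_k(r)$ meets $x$, so $z$ contains a point $y'\subset x$. As $y'\not\subset r$, $z$ contains the $(i+1)$-space $r+y'$. There are at most $[d]$ points $y'$ in $x$, so
$$|W_k(r)|\le[d]\max_{\dim r'=i+1}|W_k(r')| .$$
Starting at a point $y$ and iterating $t-1$ times, up to dimension $t$, we get $|W_k(y)|\le[d]^{t-1}\binom{n-t}{k-t}_q$, which is $0$ if $k<t$. Every $z\in W_k$ contains one of the $[t]$ points of $r_0$. Hence $|W_k|\le[t][d]^{t-1}\binom{n-t}{k-t}_q$.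

For $k<t$ we are done. For $t\le k\le d$, Lemma 1(a) gives
$$\frac{|W_k|}{\binom{n-1}{k-1}_q}\le[t][d]^{t-1}\prod_{i=1}^{t-1}\frac{[k-i]}{[n-i]}\le q^t\,q^{(t-1)d}\,q^{(t-1)(k-n)}\le q^{t+(t-1)(2d-n)}=q^{t-(t-1)g}.$$
Finally $t-(t-1)g=1-(t-1)(g-1)\le2-g$, because $t-1\ge1$ and $g-1\ge0$. $\square$

## Proof of Theorem 1

Fix $0<p<\frac12$ and put $c=\frac12-p\in(0,\frac12)$. "Large $n$" means large in terms of $p$ only. Each time we use it, a power of $q$ with negative exponent is replaced by the same power of $2$, so that the requirement on $n$ does not involve $q$.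

**Step 1: locate $s$, $k^*$ and $S$.** This turns the formula for $\sigma$ into usable bounds. We have $\sigma=\frac{q^{pn}-1}{q^n-q^{pn}}$. As $1-p>p$,
$$q^{(1-p)n}(q^{pn}-1)=q^n-q^{(1-p)n}\le q^n-q^{pn},\quad\text{so}\quad\sigma\le q^{-(1-p)n}.$$
If $pn\ge1$, then $q^{pn}-1\ge q^{pn-1}$, because $q^{pn-1}(q-1)\ge1$. So $\sigma\ge\frac{q^{pn}-1}{q^n}\ge q^{pn-n-1}$. With $\sigma=q^{-n/2-s}$ these two bounds say
$$cn\le s\le cn+1,\qquad pn-\tfrac32\le k^*\le pn-\tfrac12 .\tag{5}$$
In particular $-\frac12\le k^*\le n$, so (4) is available. Since $\sigma<1$ and $c<\frac12$,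
$$S=\frac\sigma{1+\sigma}\ge\frac\sigma2\ge q^{-1-n/2-s}\ge q^{-2-n/2-cn}\ge q^{-2-n}.$$
(For $pn>2$ the lower bound on $\sigma$ exceeds $q^{-n+1}$, so we are outside the range of the theorem of Tanaka and Tokushige quoted above.)

**Step 2: choose a cut $d$ so that levels above it are negligible.** Let $d=\lfloor(1-c)n/2\rfloor$, so that $d<n/2$ and $g=n-2d\ge cn$. If $k$ is an integer with $k>d$, then $k>(1-c)n/2$. By (5), and since $\frac n2-pn=cn$,
$$k-k^*>\frac{(1-c)n}2-pn+\frac12=\frac{cn}2+\frac12>\frac{cn}2 .$$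
By (4) and $S\ge q^{-2-n}$,
$$A:=\sum_{k>d}w_k\le n\,q^{3-c^2n^2/8}\le n\,q^{\,n+5-c^2n^2/8}\,S\le\frac1{16}S\qquad\text{for large }n.$$
Also $q^{2-g}\le2^{2-cn}\le\frac1{16}$ for large $n$.

Now let $U$ be intersecting and $W=\{x\in U:\dim x\le d\}$.

**Step 3: no common point in the low part.** Suppose $W$ is empty or no point lies in all members of $W$. By Lemma 6 (or trivially if $W=\emptyset$), $\mu_\sigma(W)\le q^{2-g}\sum_{k\le d}S_k\le\frac1{16}S$. So $\mu_\sigma(U)\le\frac1{16}S+A\le\frac18S<S$.

**Step 4: the low part has a center.** From now on $W\neq\emptyset$ and all members of $W$ contain a point $y$. If $U\subset\mathrm{St}(y)$, then $\mu_\sigma(U)\le S$, with equality if and only if $U=\mathrm{St}(y)$, because $\phi>0$. Otherwise let $m$ be as in Lemma 4. Members of dimension at most $d$ all contain $y$, so $m\ge d+1$. We show $\mu_\sigma(U)<S$, distinguishing whether $m$ is far above the middle or not.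

**Step 5: $2m-n\ge cn$; the gain is beaten level by level.** For $1\le j\le n-m$ we have $n-2j\ge2m-n\ge cn$, and $s\ge cn$. By (1), for large $n$,
$$\frac{H_{n-j}}{S_j}\le q^{\,n/2-c^2n^2}<\frac14\le\kappa .$$
By (2), $\mu_\sigma(U)\le S-\sum_{j=1}^{n-m}(\kappa S_j-H_{n-j})<S$. The sum is not empty, since $m\le n-1$.

**Step 6: $2m-n<cn$; almost the whole star is affected.** Now $n-m>\frac{(1-c)n}2\ge d$. So the loss in (2) covers all levels $j\le d$, and since $S_k\le w_k$,
$$\sum_{j=1}^{n-m}S_j\ge\sum_{j\le d}S_j\ge S-A .$$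
All members of $U\setminus\mathrm{St}(y)$ have dimension at least $m>d$, so $\mu_\sigma(U\setminus\mathrm{St}(y))\le A$. By the first inequality of (2),
$$\mu_\sigma(U)\le S-\frac14\cdot\frac{15}{16}S+\frac1{16}S=\frac{53}{64}S<S .$$

So $\mu_\sigma(U)<S$ unless $U$ lies in a star, and in that case $\mu_\sigma(U)\le S$ with equality exactly for the star itself. This proves Theorem 1. $\blacksquare$

## Middle families and the crossing point $\sigma_n$

The cases $n=3$ and $n=4$ showed stars competing with families built on dimensions above $n/2$. We now show that for large $n$ these are the only two contenders, for every $\sigma>0$.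

Put $m_0=\lfloor n/2\rfloor+1$, the least integer above $n/2$, and
$$M=\sum_{k\ge m_0}w_k,\qquad L=\sum_{1\le k<n/2}S_k,\qquad H=\sum_{m_0\le m<n}H_m .$$
Let $S_{\rm mid}=S_{n/2}$ for $n$ even and $S_{\rm mid}=0$ for $n$ odd, and put $\mathrm{Mid}=M+S_{\rm mid}$.

**Definition 7 (middle family).** A *middle family* is $\{x\in\Omega_n:\dim x>n/2\}\cup E$, where $E=\emptyset$ for $n$ odd, and for $n$ even $E$ is an intersecting family of exactly $\binom{n-1}{n/2-1}_q$ spaces of dimension $\frac n2$.

Examples: for $n=3$, the set of all $2$-spaces together with $V$. For $n=4$, the $2$-spaces through a fixed point together with all spaces of dimension $3$ and $4$. Middle families are intersecting, because dimensions $a,b$ with $a+b>n$ force a nonzero intersection and $E$ is intersecting. They have measure $\mathrm{Mid}$.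

Since $H_n=0$, $\sum_{k\ge m_0}S_k=M-H$, so $S=L+S_{\rm mid}+(M-H)$ and
$$\mathrm{Mid}-S=H-L.\tag{6}$$
Let $n\ge3$. After multiplication by $(-\sigma;q)_n$, $H$ becomes a nonzero polynomial in $\sigma$ with positive coefficients and all exponents $>n/2$, and $L$ becomes one with positive coefficients and all exponents $<n/2$. Dividing both by $\sigma^{n/2}$, the numerator of $H/L$ is strictly increasing from $0$ to $\infty$ and the denominator is strictly decreasing. So $H/L$ increases strictly from $0$ to $\infty$. Let $\sigma_n$ be the unique $\sigma$ with $H=L$. By (6),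
$$\mathrm{Mid}<S,\ \ \mathrm{Mid}=S,\ \ \mathrm{Mid}>S\quad\text{according as}\quad\sigma<\sigma_n,\ \ \sigma=\sigma_n,\ \ \sigma>\sigma_n .\tag{7}$$
By the hand computations, $\sigma_3=\sigma_4=q^{-3}$.

**Theorem 2.** There is an absolute constant $n_1$ such that for all prime powers $q$, all $n\ge n_1$, all $\sigma>0$ and all intersecting $U\subset\Omega_n$,
$$\mu_\sigma(U)\le\max\Bigl\{\frac\sigma{1+\sigma},\ \mathrm{Mid}\Bigr\}.$$
If $\sigma<\sigma_n$, the maximum is $\frac\sigma{1+\sigma}$, attained exactly by the stars. If $\sigma>\sigma_n$, it is $\mathrm{Mid}>\frac\sigma{1+\sigma}$, attained exactly by the middle families. If $\sigma=\sigma_n$, it is attained exactly by the stars and the middle families. Moreover $\sigma_n=q^{-n/2-s_n}$ with, uniformly in $q$,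
$$s_n=\sqrt n+O(1/\sqrt n)\ \ (n\text{ odd}),\qquad s_n=\sqrt n-\tfrac12+O(1/\sqrt n)\ \ (n\text{ even}).$$

## Proof of Theorem 2: the extremal families

"Large $n$" now means larger than an absolute constant. All conditions that we impose hold, for instance, when $n\ge1024$.

**Step 1: reduce to families of neither type.** Let $U$ be intersecting. If $U\subset\mathrm{St}(y)$ for a point $y$, then $\mu_\sigma(U)\le S$, with equality if and only if $U=\mathrm{St}(y)$. If all members of $U$ have dimension at least $n/2$, then $\mu_\sigma(U)\le M+S_{\rm mid}=\mathrm{Mid}$, using EKR on level $n/2$ when $n$ is even, with equality if and only if $U$ is a middle family. Call $U$ *other* if neither holds. An other family therefore has a member of dimension $<n/2$ and lies in no star. By (7), it suffices to show for large $n$: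

$$(\ast)\qquad\text{every other family }U\text{ satisfies }\mu_\sigma(U)<\max\{S,\mathrm{Mid}\}.$$

**Step 2: two facts about families with a small member.** Let $U$ be intersecting with a member $z$ of dimension $<n/2$. Then $\dim z\le n-m_0$: for $n$ odd, $\dim z\le\frac{n-1}2=n-m_0$, and for $n$ even, $\dim z\le\frac n2-1=n-m_0$. By Lemma 3(a), at least $\kappa\binom n{m_0}_q$ of the $m_0$-spaces miss $z$. Hence
$$\text{the mass of }U\text{ in dimensions}>n/2\text{ is at most }M-\kappa w_{m_0}.\tag{8}$$
Also, by EKR, $|U_k|\phi(k)\le S_k$ for $1\le k\le n/2$.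

We now split the range of $s$, where $\sigma=q^{-n/2-s}$.

**Step 3: the range $s<-\frac12$.** Here complementary levels can be paired, because the upper level weighs more. By (1), $\phi(n-k)/\phi(k)=(q^{-s-1/2})^{n-2k}>1$ for $0\le k<n/2$. For such $k$, join a $k$-space and an $(n-k)$-space when they meet in $0$. By Lemma 3(a) every vertex on either side has degree $D=q^{k(n-k)}>0$, and both sides have $\binom nk_q$ vertices. No edge joins $U_k$ to $U_{n-k}$. The $D|U_k|$ edges leaving $U_k$ end in its neighborhood, which receives at most $D$ edges per vertex. So the neighborhood has at least $|U_k|$ elements, all outside $U_{n-k}$, and $|U_k|+|U_{n-k}|\le\binom nk_q$. Therefore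
$$|U_k|\phi(k)+|U_{n-k}|\phi(n-k)\le w_{n-k}-|U_k|\bigl(\phi(n-k)-\phi(k)\bigr).$$
Sum over $0\le k<n/2$ and use EKR on level $n/2$ if $n$ is even. The result is $\mu_\sigma(U)\le\mathrm{Mid}$, strictly if $U$ has a member of dimension $<n/2$. So $(\ast)$ holds. A star contains a point, and $1<n/2$, so applied to a star this gives $S<\mathrm{Mid}$, i.e. $\sigma>\sigma_n$.

**Step 4: the range $-\frac12\le s\le\frac34\sqrt n$.** Here the loss $\kappa w_{m_0}$ in (8) alone exceeds everything that low levels can contribute. Let $U$ be intersecting with a member of dimension $<n/2$. By Step 2, $\mu_\sigma(U)\le L+S_{\rm mid}+M-\kappa w_{m_0}$. From the definitions,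
$$m_0-k^*=s+1\ \ (n\text{ odd}),\qquad m_0-k^*=s+\tfrac32\ \ (n\text{ even}),\tag{9}$$
so $0\le m_0-k^*\le s+\frac32$. By (3) and $\kappa\ge\frac14\ge q^{-2}$, $\kappa w_{m_0}\ge q^{-7-(s+3/2)^2/2}$. On the other hand $L\le S<\sigma=q^{-n/2-s}$. So $L<\kappa w_{m_0}$ follows from $14+(s+\frac32)^2<n+2s$, which is the same as $s^2+s+\frac{65}4<n$. As $s^2+s$ is increasing for $s\ge-\frac12$, the left side is at most $\frac9{16}n+\frac34\sqrt n+\frac{65}4$, which is $<n$ for large $n$. Hence $\mu_\sigma(U)<M+S_{\rm mid}=\mathrm{Mid}$ and $(\ast)$ holds. Applied to a star, this gives again $\sigma>\sigma_n$.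

**Step 5: the range $s\ge\frac34\sqrt n$, preparations.** We cut at a level $d$ and show that between $d$ and the middle there is little star mass, and that above the middle the first level dominates. Let $d=\lfloor\frac n2-\frac{\sqrt n}2\rfloor\ge1$, so $d<\frac n2$ and $g=n-2d\ge\sqrt n$. For $1\le k\le n/2$,
$$\frac{S_{k+1}}{S_k}=\sigma q^k\frac{[n-k]}{[k]}=\sigma q^k\frac{q^{n-k}-1}{q^k-1}\le2\sigma q^{n-k}=2q^{n/2-s-k}.$$
For $k\ge d>\frac n2-\frac{\sqrt n}2-1$ this is at most $2q^{\sqrt n/2+1-s}\le2q^{1-\sqrt n/4}$, which is at most $\frac12$ for large $n$. Summing a geometric series that starts after $S_d$,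
$$\sum_{d<k\le n/2}S_k\le2\cdot2q^{1-\sqrt n/4}S_d\le4q^{1-\sqrt n/4}S\le2^{3-\sqrt n/4}S .\tag{10}$$
For $m_0\le k<n$ we have $n-k\le k+1$, so Lemma 1(a) gives
$$\frac{w_{k+1}}{w_k}=\sigma q^k\frac{[n-k]}{[k+1]}\le\sigma q^{n-k-1}=q^{n/2-s-k-1}\le\frac12,$$
because $k\ge\frac{n+1}2$ and $s>0$. Hence
$$M\le2w_{m_0}.\tag{11}$$
Put $\varepsilon=2^{-\sqrt n/8}+2^{2-\sqrt n}+2^{3-\sqrt n/4}$, and let $n$ be so large that $\varepsilon<\frac19$. (At $n=1024$, $\varepsilon=2^{-4}+2^{-30}+2^{-5}<\frac19$, and $\varepsilon$ decreases in $n$.) By (10), $S_{\rm mid}\le\varepsilon S$. By (8), (11) and $\kappa\ge\frac14$, an other family has mass at most $M-\frac14\cdot\frac M2=\frac78M$ in dimensions $>n/2$.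

**Step 6: a family with little mass below the middle loses.** We claim: *if $U$ is other and its mass in dimensions $<n/2$ is at most $\varepsilon S$, then $\mu_\sigma(U)<\max\{S,\mathrm{Mid}\}$.* Indeed, using EKR on the middle level,
$$\mu_\sigma(U)\le\varepsilon S+S_{\rm mid}+\tfrac78M .$$
If the right side is $<M+S_{\rm mid}=\mathrm{Mid}$, we are done. Otherwise $\frac18M\le\varepsilon S$, so $M\le8\varepsilon S$, and $\mu_\sigma(U)\le\varepsilon S+\varepsilon S+7\varepsilon S=9\varepsilon S<S$.

**Step 7: the range $s\ge\frac34\sqrt n$, proof of $(\ast)$.** Let $U$ be other and $W=\{x\in U:\dim x\le d\}$. We show that either the claim of Step 6 applies or Lemma 4 gives $\mu_\sigma(U)<S$ directly.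

*$W$ is empty or has no common point.* By Lemma 6, $\mu_\sigma(W)\le q^{2-g}S\le2^{2-\sqrt n}S$. By EKR and (10), the mass of $U$ in dimensions $k$ with $d<k<n/2$ is at most $2^{3-\sqrt n/4}S$. Together this is at most $\varepsilon S$, and Step 6 applies.

*$W\ne\emptyset$ and all its members contain a point $y$.* As $U\not\subset\mathrm{St}(y)$, let $m$ be as in Lemma 4, and let $x\in U$ with $y\not\subset x$, $\dim x=m$. As before, $m\ge d+1$.

If $2m-n\ge\frac34\sqrt n$: for $1\le j\le n-m$ we have $n-2j\ge2m-n\ge\frac34\sqrt n$, so $s(n-2j)\ge\frac9{16}n\ge\frac n2+3$, as $n\ge48$. By (1), $H_{n-j}\le q^{-3}S_j\le\frac18S_j<\kappa S_j$. By (2), $\mu_\sigma(U)\le S-\sum_{j=1}^{n-m}(\kappa S_j-H_{n-j})<S$, the sum being nonempty.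

If $2m-n<\frac34\sqrt n$: then $n-m>\frac n2-\frac38\sqrt n$, so for $1\le k\le d\le\frac n2-\frac{\sqrt n}2$ we have $n-m-k\ge\frac18\sqrt n>0$. All members of $U_k$ contain $y$ and meet $x$. By the second bound of Lemma 3(b), $|U_k|\le q^{-(n-m-k)}\binom{n-1}{k-1}_q\le q^{-\sqrt n/8}\binom{n-1}{k-1}_q$. With EKR and (10) on the levels between $d$ and $n/2$, the mass of $U$ in dimensions $<n/2$ is at most $2^{-\sqrt n/8}S+2^{3-\sqrt n/4}S\le\varepsilon S$, and Step 6 applies.

This proves $(\ast)$ for all $\sigma>0$, with a bound on $n$ independent of $q$ and $\sigma$. So all of Theorem 2 is proved except the location of $\sigma_n$.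

## Proof of Theorem 2: the location of $\sigma_n$

**Step 8: rough bounds on $s_n$.** These make the lemmas applicable at $\sigma=\sigma_n$. By Steps 3 and 4, every $\sigma$ with $s\le\frac34\sqrt n$ exceeds $\sigma_n$, so $s_n>\frac34\sqrt n$. If $s>\frac n2$, then for $1\le j<n/2$ we have $s(n-2j)>\frac n2$ and $H_{n-j}<S_j$ by (1). As $j$ runs over $1\le j<n/2$, $n-j$ runs over $m_0,\dots,n-1$, so $H<L$. At $\sigma_n$ we have $H=L$, so $s_n\le\frac n2$.

From now on $\sigma=\sigma_n$ and $s=s_n$. Then $-\frac12\le k^*\le n$, $\sigma<1$, and (4), (10), (11) are available.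

**Step 9: estimate $L$ and $H$ up to constant powers of $q$.** By Lemma 1(a) and $m_0<n$,
$$H_{m_0}=w_{m_0}\Bigl(1-\frac{[m_0]}{[n]}\Bigr)\ge\bigl(1-q^{m_0-n}\bigr)w_{m_0}\ge\frac12w_{m_0}.$$
With (11), $\frac12w_{m_0}\le H\le M\le2w_{m_0}$. Since $H=L$, we get $M-H\le2w_{m_0}\le4H=4L$. So $S=L+S_{\rm mid}+(M-H)\le5L+\varepsilon S$, and $L\ge\frac{1-\varepsilon}5S\ge\frac8{45}S\ge\frac S6\ge\frac\sigma{12}\ge q^{-4}\sigma$. Also $L\le S\le\sigma$. Put $a=m_0-k^*$. By (3), (4) and $\frac12w_{m_0}\le H\le2w_{m_0}$,
$$q^{-6-a^2/2}\le H\le q^{4-a^2/2},\qquad q^{-4-n/2-s}\le L\le q^{-n/2-s}.$$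

**Step 10: solve for $s_n$.** Since $H=L$, the two displays give $-6-\frac{a^2}2\le-\frac n2-s$ and $-4-\frac n2-s\le4-\frac{a^2}2$. That is, $a^2\ge n+2s-12$ and $a^2\le n+2s+16$. So
$$|a^2-n-2s|\le16 .$$
By (9), for $n$ odd $a=s+1$ and $a^2-2s=s^2+1$. So $|s^2-n|\le17$, and dividing by $s+\sqrt n\ge\sqrt n$ gives $|s_n-\sqrt n|\le17/\sqrt n$. For $n$ even $a=s+\frac32$ and $a^2-2s=s^2+s+\frac94=(s+\frac12)^2+2$. So $|(s+\frac12)^2-n|\le18$, and $|s_n+\frac12-\sqrt n|\le18/\sqrt n$. The constants do not depend on $q$. $\blacksquare$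

## Why $p<\frac12$ is sharp

By Theorem 2, for $n\ge n_1$ the conclusion of Theorem 1 holds for every $0<\sigma<\sigma_n$: the maximum is $\frac\sigma{1+\sigma}$, attained exactly by stars. By (7), the bound $\frac\sigma{1+\sigma}$ fails for every $\sigma>\sigma_n$, a middle family being a counterexample.

Now let $\sigma=\frac{[pn]}{[n]-[pn]}$ with $0<p<1$. This is increasing in $p$, since $\tau\mapsto\frac{\tau}{[n]-\tau}$ is increasing for $0<\tau<[n]$. At $p=\frac12$ it equals
$$\frac{q^{n/2}-1}{q^n-q^{n/2}}=q^{-n/2}.$$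
For $n\ge n_1$ we have $s_n>\frac34\sqrt n>0$, so $\sigma_n<q^{-n/2}$. Hence for every fixed $p\in[\frac12,1)$ and all large $n$ we have $\sigma\ge q^{-n/2}>\sigma_n$, and the bound $\mu_\sigma(U)\le\frac\sigma{1+\sigma}$ fails. So the condition $p<\frac12$ in Theorem 1 cannot be relaxed.
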